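\title{Left and right Harte spectra of commuting operators\\ in finite von Neumann algebras}

\begin{abstract}
We show that the left and right Harte spectra of a commuting pair of operators in a finite von Neumann algebra can differ, which answers a question of Charlesworth, Dykema, Sukochev and Zanin. The examples are direct sums of weighted shifts on discrete tori of growing size. For each $n\ge2$, the two spectra agree for all commuting $n$-tuples in a von Neumann algebra exactly when the algebra is of type I with bounded finite degree. In every other finite algebra there are commuting $n$-tuples of contractions whose right spectrum is the closed polydisc while the left spectrum misses a ball of radius arbitrarily close to $\sqrt{n-1}$.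
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $\mathcal M$ be a von Neumann algebra, that is, a $*$-subalgebra of $B(H)$, for a Hilbert space $H$, that contains $1$ and is closed in the strong operator topology. Let $T=(T_1,\dots,T_n)$ be a tuple of commuting elements of $\mathcal M$. The \emph{left Harte spectrum} $\sigma^\ell_{\mathcal M}(T)$ is the set of all $\lambda\in\mathbb C^n$ for which the equation
\[
\sum_{i=1}^n X_i(T_i-\lambda_i1)=1
\]
has no solution $X_1,\dots,X_n\in\mathcal M$. The \emph{right Harte spectrum} $\sigma^r_{\mathcal M}(T)$ is the set of all $\lambda\in\mathbb C^n$ for which $\sum_i(T_i-\lambda_i1)Y_i=1$ has no solution $Y_1,\dots,Y_n\in\mathcal M$. Equivalently, $\lambda$ lies in the left (right) spectrum when $T_1-\lambda_1,\dots,T_n-\lambda_n$ fail to generate $\mathcal M$ as a left (right) ideal. For $n=1$ these are the sets of $\lambda$ at which $T-\lambda$ has no left inverse and no right inverse, respectively. Taking adjoints exchanges the two equations, so with $T^*=(T_1^*,\dots,T_n^*)$,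
\begin{equation}\label{eq:adjoint}
\sigma^\ell_{\mathcal M}(T^*)=\{\bar\lambda:\lambda\in\sigma^r_{\mathcal M}(T)\},\qquad
\sigma^r_{\mathcal M}(T^*)=\{\bar\lambda:\lambda\in\sigma^\ell_{\mathcal M}(T)\}.
\end{equation}

The unilateral shift has a left inverse and no right inverse, so in $B(\ell^2)$ the two spectra differ already for $n=1$. The algebra $\mathcal M$ is called \emph{finite} if it contains nothing like the shift: every $u\in\mathcal M$ with $u^*u=1$ satisfies $uu^*=1$. The following question is posed in \cite{CDSZ}.

\begin{quote}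
\emph{Let $T=(T_1,\dots,T_n)$ be a commuting tuple in a finite von Neumann algebra $\mathcal M$. Must $\sigma^\ell_{\mathcal M}(T)$ and $\sigma^r_{\mathcal M}(T)$ agree?}
\end{quote}

The simplest cases suggest that they must. The spectra agree for $n=1$, and in fact they agree for all single elements exactly when $\mathcal M$ is finite (Proposition~\ref{prop:single}). They agree for commuting tuples of every length when $\mathcal M=M_d(\mathbb C)$ (Lemma~\ref{lem:matrices}). The first fact uses finiteness of $\mathcal M$, the second uses commutativity of the tuple, and the question asks whether the two hypotheses together handle the general case. They do not. Below, $\bigoplus_m\mathcal M_m$ denotes the $\ell^\infty$-direct sum, the algebra of norm-bounded families $(a_m)$ with $a_m\in\mathcal M_m$.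

\begin{theorem}\label{thm:A}
There are a finite von Neumann algebra $\mathcal M=\bigoplus_{m\ge1}M_{d_m}(\mathbb C)$ and commuting contractions $T_1,T_2\in\mathcal M$ with $0\in\sigma^r_{\mathcal M}(T)\setminus\sigma^\ell_{\mathcal M}(T)$.
\end{theorem}

By \eqref{eq:adjoint}, the pair $T^*$ has $0\in\sigma^\ell_{\mathcal M}(T^*)\setminus\sigma^r_{\mathcal M}(T^*)$, so neither inclusion between the two spectra holds in general. The sizes $d_m$ in Theorem~\ref{thm:A} are unbounded, and this is the only obstruction.

\begin{theorem}\label{thm:B}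
Let $\mathcal M\ne0$ be a von Neumann algebra and fix $n\ge2$. The following are equivalent.
\begin{enumerate}
\item[(i)] $\sigma^\ell_{\mathcal M}(T)=\sigma^r_{\mathcal M}(T)$ for all commuting tuples $T$ of every finite length.
\item[(ii)] $\sigma^\ell_{\mathcal M}(T)=\sigma^r_{\mathcal M}(T)$ for all commuting $n$-tuples $T$.
\item[(iii)] $\mathcal M$ is of type I with bounded finite degree: $\mathcal M\cong\bigoplus_{d=1}^DM_d(A_d)$ with $D<\infty$ and each $A_d$ an abelian von Neumann algebra or $0$.
\end{enumerate}
\end{theorem}

We say that $\mathcal M$ has \emph{bounded degree} if it satisfies (iii). By Theorem~\ref{thm:B}, the spectra differ for some commuting pair in every algebra of type II$_1$, in particular in the hyperfinite II$_1$ factor, and in every finite type I algebra of unbounded degree (the types are recalled in Section~\ref{sec:unbounded}). The last result measures how far apart the spectra can be. Let $\mathbb D$ be the open unit disc and $|\lambda|_2=(\sum_i|\lambda_i|^2)^{1/2}$.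

\begin{theorem}\label{thm:C}
Let $n\ge2$ and let $\mathcal M$ be a finite von Neumann algebra.
\begin{enumerate}
\item[(a)] If $T_1,\dots,T_n\in\mathcal M$ are contractions, not necessarily commuting, and $\sum_iT_i^*T_i\ge(n-1+\varepsilon)1$ with $\varepsilon>0$, then every $T_i$ is invertible and $\sum_iT_iT_i^*\ge n\varepsilon1$.
\item[(b)] If $\mathcal M$ does not have bounded degree, then for every $0<\varepsilon<n-1$ there are commuting contractions $T_1,\dots,T_n\in\mathcal M$ with
\[
\sum_iT_i^*T_i\ge(n-1-\varepsilon)1,\qquad \sigma^r_{\mathcal M}(T)=\overline{\mathbb D}^{\,n},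
\]
\[
\sigma^\ell_{\mathcal M}(T)\cap\{\lambda\in\mathbb C^n:|\lambda|_2<\sqrt{n-1-\varepsilon}\}=\emptyset.
\]
\end{enumerate}
\end{theorem}

In (b) we have $0\in\sigma^r_{\mathcal M}(T)$, so no $T_i$ is invertible. Hence the constant $n-1$ in (a) cannot be lowered, even for commuting tuples. We make no claim about the borderline case $\varepsilon=0$.

Section~\ref{sec:bounds} expresses the left spectrum through lower bounds for $\sum_iT_i^*T_i$ and the right spectrum through lower bounds for $\sum_iT_iT_i^*$. Section~\ref{sec:matrices} shows that for commuting $d\times d$ matrices one sum is invertible when the other is, and reduces the question for direct sums to whether this holds with constants independent of $d$. Section~\ref{sec:torus} constructs the matrices for which it does not, and Section~\ref{sec:unbounded} places them in any finite algebra without bounded degree.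

\section{One-sided invertibility and lower bounds}\label{sec:bounds}

Nothing in this section uses commutativity. For a tuple $T=(T_1,\dots,T_n)$ of operators on a Hilbert space $H\ne0$, put
\[
\gamma(T)=\inf_{\|x\|=1}\Big(\sum_i\|T_ix\|^2\Big)^{1/2}.
\]
Since $\sum_i\|T_ix\|^2=\langle\sum_iT_i^*T_ix,x\rangle$, the number $\gamma(T)^2$ is the largest $\delta\ge0$ with $\sum_iT_i^*T_i\ge\delta1$, and $\gamma(T^*)^2$ is the largest $\delta\geq 0$ with $\sum_iT_iT_i^*\ge\delta1$. We write $T-\lambda=(T_1-\lambda_1,\dots,T_n-\lambda_n)$.

\begin{lemma}\label{lem:gamma}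
Let $\mathcal M\subset B(H)$ be a von Neumann algebra and let $S,T$ be $n$-tuples in $\mathcal M$.
\begin{enumerate}
\item[(a)] There are $X_i\in\mathcal M$ with $\sum_iX_iT_i=1$ if and only if $\gamma(T)>0$. There are $Y_i\in\mathcal M$ with $\sum_iT_iY_i=1$ if and only if $\gamma(T^*)>0$.
\item[(b)] $|\gamma(S)-\gamma(T)|\le(\sum_i\|S_i-T_i\|^2)^{1/2}$.
\item[(c)] If $H=\bigoplus_mH_m$ with $H_m\ne0$ and each $T_i$ is block diagonal with blocks $T_i^{(m)}$, then $\gamma(T)=\inf_m\gamma(T^{(m)})$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $\sum_iX_iT_i=1$, then for all $x\in H$ the Cauchy--Schwarz inequality gives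
\[
\|x\|\le\sum_i\|X_i\|\,\|T_ix\|\le\Big(\sum_i\|X_i\|^2\Big)^{1/2}\Big(\sum_i\|T_ix\|^2\Big)^{1/2},
\]
so $\gamma(T)>0$. Conversely, if $\gamma(T)>0$, then $P=\sum_jT_j^*T_j\ge\gamma(T)^21$ is invertible, and $P^{-1}\in\mathcal M$ because it is a norm limit of polynomials in $P$. The elements $X_i=P^{-1}T_i^*$ satisfy $\sum_iX_iT_i=1$. The second statement is the first applied to $T^*$.

(b) For a unit vector $x$, the vectors $(S_ix)_i$ and $(T_ix)_i$ in $H^n$ are at distance at most $(\sum_i\|S_i-T_i\|^2)^{1/2}$, so their norms differ by at most this amount.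

(c) The operator $\sum_iT_i^*T_i$ is block diagonal, and it is $\ge\delta1$ if and only if each block is.
\end{proof}

For a commuting tuple $T$ in $\mathcal M$, part (a) says that
\begin{equation}\label{eq:zero}
\sigma^\ell_{\mathcal M}(T)=\{\lambda:\gamma(T-\lambda)=0\},\qquad\sigma^r_{\mathcal M}(T)=\{\lambda:\gamma((T-\lambda)^*)=0\}.
\end{equation}
The right-hand sides do not mention $\mathcal M$: the algebra matters only through the tuples it contains. By (b), both functions of $\lambda$ in \eqref{eq:zero} are Lipschitz with constant $1$ for $|\cdot|_2$. Therefore both spectra are closed, and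
\begin{equation}\label{eq:ball}
\sigma^\ell_{\mathcal M}(T)\cap\{\lambda:|\lambda|_2<\gamma(T)\}=\emptyset .
\end{equation}
If all $T_i$ are normal, then $\sum_i(T_i-\lambda_i)^*(T_i-\lambda_i)=\sum_i(T_i-\lambda_i)(T_i-\lambda_i)^*$, so the spectra agree; any counterexample must involve non-normal operators.

\begin{proposition}\label{prop:single}
Let $\mathcal M$ be a von Neumann algebra.
\begin{enumerate}
\item[(a)] If $\mathcal M$ is finite, $a\in\mathcal M$ and $a^*a\ge\varepsilon1$ with $\varepsilon>0$, then $a$ is invertible and $aa^*\ge\varepsilon1$.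
\item[(b)] If $\mathcal M$ is not finite, then for every $n\ge1$ there is a commuting $n$-tuple $T$ in $\mathcal M$ with $0\in\sigma^r_{\mathcal M}(T)\setminus\sigma^\ell_{\mathcal M}(T)$.
\end{enumerate}
Consequently, $\sigma^\ell_{\mathcal M}(a)=\sigma^r_{\mathcal M}(a)$ for all $a\in\mathcal M$ if and only if $\mathcal M$ is finite.
\end{proposition}

\begin{proof}
(a) The element $|a|=(a^*a)^{1/2}$ is invertible in $\mathcal M$, and $u=a|a|^{-1}$ satisfies $u^*u=|a|^{-1}a^*a|a|^{-1}=1$. Since $\mathcal M$ is finite, $u$ is unitary. Thus $a=u|a|$ is invertible and $aa^*=u|a|^2u^*\ge\varepsilon uu^*=\varepsilon1$.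

(b) Let $u\in\mathcal M$ satisfy $u^*u=1\ne uu^*$, and let $T=(u,\dots,u)$. The identity $u^*u=1$ shows that $0\notin\sigma^\ell_{\mathcal M}(T)$. If $\sum_iuY_i=1$, then multiplying on the left by $1-uu^*$, which annihilates $u$, gives $1-uu^*=0$, a contradiction. So $0\in\sigma^r_{\mathcal M}(T)$.

For the last statement, let $\mathcal M$ be finite. By \eqref{eq:zero} and (a), applied to $a-\lambda$ and to $(a-\lambda)^*$, a point outside one of the two spectra of $a$ lies outside both. The converse is (b) with $n=1$.
\end{proof}

If the $T_i$ are contractions and $\sum_iT_i^*T_i$ exceeds $n-1$, then each single term is bounded below, and the case $n=1$ applies to it.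

\begin{proof}[Proof of Theorem~\ref{thm:C}(a)]
For each $j$, the inequalities $T_i^*T_i\le1$ give
\[
T_j^*T_j\ge(n-1+\varepsilon)1-\sum_{i\ne j}T_i^*T_i\ge\varepsilon1 .
\]
By Proposition~\ref{prop:single}(a), $T_j$ is invertible and $T_jT_j^*\ge\varepsilon1$. Sum over $j$.
\end{proof}

At the threshold $n-1$ finiteness alone no longer helps: in $M_2(\mathbb C)$ the matrix units $V_1=E_{11}$ and $V_2=E_{12}$ satisfy
\begin{equation}\label{eq:noncomm}
V_1^*V_1+V_2^*V_2=E_{11}+E_{22}=1,\qquad V_1V_1^*+V_2V_2^*=2E_{11}.
\end{equation}
These two matrices do not commute. The next section shows that commuting matrices cannot behave this way.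

\section{Commuting matrices and algebras of bounded degree}\label{sec:matrices}

Recall two facts of linear algebra. Commuting operators on a nonzero finite-dimensional complex space have a joint eigenvector. By induction on the dimension, commuting matrices $A_1,\dots,A_k\in M_d(\mathbb C)$ are simultaneously upper triangular in some orthonormal basis. We call $\nu\in\mathbb C^k$ a \emph{joint eigenvalue} of $A=(A_1,\dots,A_k)$ if $\bigcap_i\ker(A_i-\nu_i)\ne0$. In finite dimensions the infimum defining $\gamma$ is attained, so by \eqref{eq:zero} the joint eigenvalues of $A$ form the left spectrum of $A$ in $M_d(\mathbb C)$, and the conjugates of the joint eigenvalues of $A^*$ form the right spectrum.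

\begin{lemma}\label{lem:matrices}
Let $A_1,\dots,A_k\in M_d(\mathbb C)$ be commuting matrices, written in an orthonormal basis in which they are upper triangular, and let $\mu^{(j)}=((A_1)_{jj},\dots,(A_k)_{jj})$ for $j=1,\dots,d$. The joint eigenvalues of $A$ are $\mu^{(1)},\dots,\mu^{(d)}$, and those of $A^*$ are their complex conjugates. In particular, $\bigcap_i\ker A_i\ne0$ if and only if $\bigcap_i\ker A_i^*\ne0$.
\end{lemma}

\begin{proof}
Let $x\ne0$ satisfy $A_ix=\nu_ix$ for all $i$, and let $j$ be the largest index with $x_j\ne0$. The $j$-th coordinate of $A_ix$ is $\sum_{l\ge j}(A_i)_{jl}x_l=(A_i)_{jj}x_j$, so $\nu=\mu^{(j)}$. Every joint eigenvalue is therefore one of the diagonal tuples.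

Conversely, fix $j$. Replacing $A_i$ by $A_i-\mu^{(j)}_i$, we may assume $\mu^{(j)}=0$, and we must show that $0$ is a joint eigenvalue. Each $A_i$ is singular, but we need one vector in all the kernels, so we pass to a single matrix that detects which diagonal tuples vanish. Finitely many hyperplanes do not cover $\mathbb C^k$, so there is $c\in\mathbb C^k$ with $\sum_ic_i\mu_i^{(l)}\ne0$ whenever $\mu^{(l)}\ne0$. The matrix $B=\sum_ic_iA_i$ is upper triangular with $B_{jj}=0$, so $\ker B\ne0$. Since the $A_i$ commute with $B$, they leave $\ker B$ invariant, and they have a joint eigenvector $x\in\ker B$, with joint eigenvalue $\nu$ say. Then $0=Bx=(\sum_ic_i\nu_i)x$. By the first paragraph $\nu$ is some $\mu^{(l)}$, and the choice of $c$ forces $\nu=0$.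

In the reversed basis the commuting matrices $A_i^*$ are upper triangular, with diagonal tuples the conjugates of the $\mu^{(j)}$. Apply what was just proved to them.
\end{proof}

The statement passes to continuous families of matrices of fixed size.

\begin{proposition}\label{prop:bounded}
If $\mathcal M$ has bounded degree, then $\sigma^\ell_{\mathcal M}(T)=\sigma^r_{\mathcal M}(T)$ for every commuting tuple $T$ in $\mathcal M$.
\end{proposition}

\begin{proof}
Let $\mathcal M=\bigoplus_{d\le D}M_d(A_d)$ and $B_i=T_i-\lambda_i$. There are finitely many summands, so each of the equations $\sum_iX_iB_i=1$ and $\sum_iB_iY_i=1$ is solvable in $\mathcal M$ if and only if it is solvable in every summand. We may thus assume $\mathcal M=M_d(A)$ with $A\ne0$ abelian. By the Gelfand representation $A\cong C(K)$ with $K$ compact Hausdorff, and $\mathcal M\cong C(K,M_d(\mathbb C))$.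

By Lemma~\ref{lem:gamma}(a), $\lambda\notin\sigma^\ell_{\mathcal M}(T)$ if and only if the positive element $P=\sum_iB_i^*B_i$ is bounded below, that is, invertible in $C(K,M_d(\mathbb C))$. This holds if and only if $P(k)$ is invertible for every $k\in K$, because the pointwise inverse is then continuous by Cramer's rule. Since $\langle P(k)x,x\rangle=\sum_i\|B_i(k)x\|^2$, the matrix $P(k)$ is invertible if and only if $\bigcap_i\ker B_i(k)=0$. The same argument for $B^*$ shows that $\lambda\notin\sigma^r_{\mathcal M}(T)$ if and only if $\bigcap_i\ker B_i(k)^*=0$ for every $k$. For each $k$ the matrices $B_i(k)$ commute, so the two conditions agree by Lemma~\ref{lem:matrices}.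
\end{proof}

\begin{remark}\label{rem:uniform}
The bound on the degree was used only to pass from each summand to the sum. Fix $n$, $d$ and $0<\delta\le n$. The commuting $n$-tuples $A$ of contractions in $M_d(\mathbb C)$ with $\gamma(A)^2\ge\delta$ form a compact set, on which $A\mapsto\gamma(A^*)$ is continuous by Lemma~\ref{lem:gamma}(b) and positive by Lemma~\ref{lem:matrices}. So $\gamma(A^*)\ge c(n,d,\delta)>0$ on this set. By Lemma~\ref{lem:gamma}(c), a counterexample in a direct sum of matrix algebras amounts to a sequence of commuting tuples of contractions $T^{(m)}$ with $\gamma(T^{(m)})$ bounded away from $0$ and $\gamma(T^{(m)*})\to0$, and the sizes of such matrices must tend to infinity.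
\end{remark}

\section{Weighted shifts on a discrete torus}\label{sec:torus}

\subsection*{From the quadrant to the torus}
Let $\epsilon_i$ be the $i$-th unit vector. The model for the asymmetry we want is the tuple of shifts $S_ie_v=e_{v+\epsilon_i}$ on $\ell^2(\mathbb Z_{\ge0}^n)$: they commute, $\sum_iS_i^*S_i=n1$, and $S_i^*e_0=0$ for all $i$. They are non-unitary isometries, so they lie in no finite algebra. Cutting them down to the finite set $\{v:v_1+\dots+v_n\le m\}$ gives commuting matrices whose adjoints still annihilate $e_0$, but now the matrices themselves annihilate the top layer, as Lemma~\ref{lem:matrices} demands. The top layer has to be sent somewhere, so we close the lattice up into a torus and use weights to keep $e_0$ almost out of the range.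

Let $G=(\mathbb Z/N)^n$, let $(e_v)_{v\in G}$ be the standard basis of $\ell^2(G)$, and let $U_ie_v=e_{v+\epsilon_i}$. The $U_i$ commute, and conjugating all of them by one diagonal operator preserves this. Given $\varphi:G\to(0,\infty)$ and $\kappa>1$, let $D_\varphi e_v=\varphi(v)e_v$ and $T_i=\kappa^{-1}D_\varphi U_iD_\varphi^{-1}$, so that
\begin{equation}\label{eq:shift}
T_ie_v=w_i(v)e_{v+\epsilon_i},\qquad T_i^*e_v=w_i(v-\epsilon_i)e_{v-\epsilon_i},\qquad w_i(v)=\kappa^{-1}\frac{\varphi(v+\epsilon_i)}{\varphi(v)}.
\end{equation}
We regard $w_i(v)$ as the weight of the edge from $v$ to $v+\epsilon_i$. From \eqref{eq:shift},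
\begin{equation}\label{eq:inout}
\sum_iT_i^*T_i\,e_v=\sum_iw_i(v)^2e_v,\qquad\sum_iT_iT_i^*\,e_v=\sum_iw_i(v-\epsilon_i)^2e_v .
\end{equation}
Both operators are diagonal. The first records the squared weights of the edges leaving each vertex, the second those of the edges entering it. By Remark~\ref{rem:uniform} we want all weights at most $1$, at least one edge of weight bounded below leaving every vertex, and only very light edges entering $0$. For $n=1$ this is impossible, since a light edge is the only edge leaving its initial vertex. For $n\ge2$ the edges entering $0$ start at different vertices, and each of these has other outgoing edges.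

\begin{example}\label{ex:small}
Let $n=2$, $N=2$, $t=\kappa^{-1}\in(0,1)$, and write the vertices as $00,10,01,11$. Take $\varphi(00)=1$ and $\varphi=\kappa$ at the other three vertices. Formulas \eqref{eq:shift} and \eqref{eq:inout} give the following values.
\[
\begin{array}{c|cccc}
v&00&10&01&11\\\hline
w_1(v)&1&t^2&t&t\\
w_2(v)&1&t&t^2&t\\
\text{eigenvalue of }T_1^*T_1+T_2^*T_2&2&t^2+t^4&t^2+t^4&2t^2\\
\text{eigenvalue of }T_1T_1^*+T_2T_2^*&2t^4&1+t^2&1+t^2&2t^2
\end{array}
\]
Thus $T_1,T_2$ are commuting $4\times4$ contractions with $\gamma(T)^2=t^2+t^4$ and $\gamma(T^*)^2=2t^4$. The two light edges, of weight $t^2$, have different initial vertices and the same terminal vertex, and this makes $\gamma(T^*)/\gamma(T)$ small for small $t$. The value $\varphi(11)=\kappa$ is essential. With the product choice $\varphi(11)=\kappa^2$, both edges leaving $11$ have weight $t^2$, and $T_1^*T_1+T_2^*T_2$ also has the eigenvalue $2t^4$.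
\end{example}

In the example $\gamma(T)\to0$ along with $\gamma(T^*)$ as $t\to0$, which in fixed dimension is unavoidable. The remedy is to fix $\kappa$ and let $\varphi$ climb from $1$ to $\kappa^m$ in $m$ steps of ratio $\kappa$, and then stay constant.

\subsection*{The construction}
Fix $n\ge2$ and $\kappa>1$. For $m\ge1$ let $G_m=(\mathbb Z/(m+1))^n$. Represent each coordinate of $v\in G_m$ by an integer $v_i\in\{0,1,\dots,m\}$ and put $|v|=v_1+\dots+v_n$. Let
\[
\Delta=\{v\in G_m:|v|<m\},\qquad\varphi(v)=\kappa^{\min(|v|,\,m)},
\]
and let $T^{(m)}=(T_1^{(m)},\dots,T_n^{(m)})$ be the tuple on $\ell^2(G_m)$ defined by \eqref{eq:shift}. Example~\ref{ex:small} is the case $n=2$, $m=1$, and Figure~\ref{fig:torus} shows $n=2$, $m=3$. The truncation at height $m$ plays the role of the choice of $\varphi(11)$: for the untruncated function $\kappa^{|v|}$, all $n$ edges leaving $(m,\dots,m)$ would have weight $\kappa^{-m-1}$.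

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.15,>=stealth]
\fill[gray!20,rounded corners] (-0.35,-0.35) -- (2.85,-0.35) -- (-0.35,2.85) -- cycle;
\foreach \x/\y/\h in {0/0/0,1/0/1,2/0/2,3/0/3,0/1/1,1/1/2,2/1/3,3/1/3,0/2/2,1/2/3,2/2/3,3/2/3,0/3/3,1/3/3,2/3/3,3/3/3}
  \node (v\x\y) at (\x,\y) {$\h$};
\foreach \p/\q in {00/10,10/20,20/30,01/11,11/21,02/12,00/01,01/02,02/03,10/11,11/12,20/21}
  \draw[->,very thick] (v\p) -- (v\q);
\foreach \p/\q in {03/13,12/22,13/23,21/31,22/32,23/33,30/31,21/22,31/32,12/13,22/23,32/33}
  \draw[->] (v\p) -- (v\q);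
\foreach \p/\q in {0/4,1/3,2/2} {
  \draw[->,dashed] (v3\p) -- (3.8,\p) node[right] {$\kappa^{-\q}$};
  \draw[->,dashed] (v\p3) -- (\p,3.8) node[above] {$\kappa^{-\q}$}; }
\draw[->] (v33) -- (3.8,3) node[right] {$\kappa^{-1}$};
\draw[->] (v33) -- (3,3.8) node[above] {$\kappa^{-1}$};
\end{tikzpicture}
\caption{The weighted shifts on the torus $(\mathbb Z/4)^2$, with the origin at the lower left. The vertex $v$ is labeled by $\min(v_1+v_2,3)$, the exponent of $\kappa$ in $\varphi(v)$, and the triangle $\Delta$ is shaded. Thick edges have weight $1$ and thin solid edges have weight $\kappa^{-1}$. Edges leaving the right and top sides re-enter on the opposite side, with the weights shown. The dashed edges are the light ones: no vertex emits two of them, while both edges entering the origin have weight $\kappa^{-4}$.}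
\label{fig:torus}
\end{figure}

\begin{lemma}\label{lem:weights}
The weights of $T^{(m)}$ have the following properties.
\begin{enumerate}
\item[(a)] If $v\in\Delta$, then $w_i(v)=1$ for all $i$.
\item[(b)] If $v\notin\Delta$, then $w_i(v)\le\kappa^{-1}$ for all $i$, with equality for at least $n-1$ indices $i$.
\item[(c)] If $\alpha\in\Delta$, then $w_i(\alpha-\epsilon_i)=1$ when $\alpha_i\ge1$, and $w_i(\alpha-\epsilon_i)=\kappa^{|\alpha|-m-1}$ when $\alpha_i=0$.
\end{enumerate}
Consequently, the $T_i^{(m)}$ are commuting contractions with
\begin{equation}\label{eq:bounds}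
\sum_iT_i^{(m)*}T_i^{(m)}\ge(n-1)\kappa^{-2}1,\qquad\sum_iT_i^{(m)}T_i^{(m)*}e_0=n\kappa^{-2-2m}e_0 .
\end{equation}
\end{lemma}

\begin{proof}
(a) Every coordinate of $v\in\Delta$ is at most $m-1$, so adding $\epsilon_i$ causes no wrap-around and $|v+\epsilon_i|=|v|+1\le m$. Hence $\varphi(v+\epsilon_i)=\kappa^{|v|+1}=\kappa\varphi(v)$.

(b) Here $\varphi(v)=\kappa^m$ is the maximum of $\varphi$, so $w_i(v)\le\kappa^{-1}$, with equality when $v+\epsilon_i\notin\Delta$. It remains to show that $v+\epsilon_i\in\Delta$ for at most one $i$. Suppose $v+\epsilon_i\in\Delta$. If $v_i\le m-1$, then $|v|=|v+\epsilon_i|-1<m$, contrary to $v\notin\Delta$. Hence $v_i=m$. For $j\ne i$, the coordinate $v_j$ is also a coordinate of $v+\epsilon_i\in\Delta$, so $v_j\le m-1$. Thus $i$ is the unique index with $v_i=m$.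

(c) If $\alpha_i\ge1$, then $|\alpha-\epsilon_i|=|\alpha|-1$, so $\alpha-\epsilon_i\in\Delta$ and (a) applies. If $\alpha_i=0$, then the $i$-th coordinate of $\alpha-\epsilon_i$ is $m$, so $\varphi(\alpha-\epsilon_i)=\kappa^m$ and the weight is $\kappa^{-1}\kappa^{|\alpha|}\kappa^{-m}$.

The $T_i^{(m)}$ commute because the $U_i$ do. By (a) and (b) all weights are at most $1$, and $T_i^{(m)*}T_i^{(m)}$ is diagonal with entries $w_i(v)^2$, so $\|T_i^{(m)}\|\le1$. In the first formula of \eqref{eq:inout}, the eigenvalue is $n$ for $v\in\Delta$ and at least $(n-1)\kappa^{-2}$ for $v\notin\Delta$. In the second formula take $v=0$ and use (c) with $\alpha=0$.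
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Take $n=2$ and $\kappa=2$. Let $\mathcal M=\bigoplus_{m\ge1}B(\ell^2(G_m))\cong\bigoplus_{m\ge1}M_{(m+1)^2}(\mathbb C)$ and $T_i=\bigoplus_mT_i^{(m)}$. If $u=(u_m)\in\mathcal M$ and $u^*u=1$, then each square matrix $u_m$ is unitary, so $uu^*=1$; thus $\mathcal M$ is finite. By Lemma~\ref{lem:weights}, $T_1$ and $T_2$ are commuting contractions in $\mathcal M$ with $T_1^*T_1+T_2^*T_2\ge\frac141$, while $T_1T_1^*+T_2T_2^*$ has the eigenvalues $2\cdot4^{-1-m}$, $m\ge1$. So $\gamma(T)\ge\frac12$ and $\gamma(T^*)=0$, and \eqref{eq:zero} gives $0\in\sigma^r_{\mathcal M}(T)\setminus\sigma^\ell_{\mathcal M}(T)$.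
\end{proof}

\subsection*{Approximate joint eigenvectors of the adjoints}
Theorem~\ref{thm:C}(b) asks for the whole polydisc, not only the origin. In the model on $\ell^2(\mathbb Z^n_{\ge0})$, for $\lambda\in\mathbb D^n$ the vector $y=\sum_\alpha\bar\lambda^\alpha e_\alpha$ is square summable and $S_i^*y=\bar\lambda_iy$; here $\bar\lambda^\alpha=\bar\lambda_1^{\alpha_1}\cdots\bar\lambda_n^{\alpha_n}$ and $0^0=1$. By Lemma~\ref{lem:weights}(a), $T^{(m)}$ acts on the basis vectors indexed by $\Delta$ exactly as $S$ does. So we truncate $y$ to $\Delta$ and estimate two errors: one on the top layer of $\Delta$, where the coefficients are small, and one along the light edges.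

\begin{lemma}\label{lem:approx}
Let $\lambda\in\mathbb D^n$ and $\theta=\max(|\lambda_1|,\dots,|\lambda_n|,\kappa^{-1})<1$. Then
\[
\gamma\big((T^{(m)}-\lambda)^*\big)^2\le2n\,m^n\theta^{2m}\longrightarrow0\qquad(m\to\infty).
\]
\end{lemma}

\begin{proof}
Let $y_m=\sum_{\alpha\in\Delta}\bar\lambda^\alpha e_\alpha$. The coefficient of $e_0$ is $1$, so $\|y_m\|\ge1$. Fix $i$ and apply $T_i^{(m)*}$ using \eqref{eq:shift} and Lemma~\ref{lem:weights}(c). As $\alpha$ runs over the points of $\Delta$ with $\alpha_i\ge1$, the point $\beta=\alpha-\epsilon_i$ runs over the points with $|\beta|\le m-2$, and these terms contribute $\bar\lambda_i\sum_{|\beta|\le m-2}\bar\lambda^\beta e_\beta$. Hence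
\[
T_i^{(m)*}y_m-\bar\lambda_iy_m=-\bar\lambda_i\sum_{|\beta|=m-1}\bar\lambda^\beta e_\beta+\sum_{\alpha\in\Delta,\ \alpha_i=0}\bar\lambda^\alpha\kappa^{|\alpha|-m-1}e_{\alpha-\epsilon_i}.
\]
The basis vectors on the right are distinct: those of the first sum are indexed by points of $\Delta$, those of the second by points outside $\Delta$. A coefficient of the first sum has modulus at most $\theta\cdot\theta^{m-1}$, and one of the second at most $\theta^{|\alpha|}\theta^{m+1-|\alpha|}\le\theta^m$. Each sum has at most $|\Delta|\le m^n$ terms, since points of $\Delta$ have coordinates in $\{0,\dots,m-1\}$. So $\|(T_i^{(m)}-\lambda_i)^*y_m\|^2\le2m^n\theta^{2m}$. Sum over $i$ and divide by $\|y_m\|^2\ge1$.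
\end{proof}

\begin{remark}
None of this is visible in the spectrum of a single block. The operator $T_i^{(m)}$ is similar to $\kappa^{-1}U_i$ with $U_i$ unitary, so it is invertible, and by Lemma~\ref{lem:matrices} the left and right spectra of $T^{(m)}$ are one finite subset of $\{\lambda:|\lambda_1|=\dots=|\lambda_n|=\kappa^{-1}\}$. The similarity $D_\varphi$ has $\|D_\varphi\|\,\|D_\varphi^{-1}\|=\kappa^m$, which is unbounded in $m$, so it does not survive in the direct sum.
\end{remark}

\section{Finite algebras without bounded degree}\label{sec:unbounded}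

To transport the construction we need mutually orthogonal copies of $B(\ell^2(G_m))$, for all $m$, inside $\mathcal M$. They come from the structure theory of finite algebras, which we recall. Projections $p,p'\in\mathcal M$ are \emph{equivalent} if $p=w^*w$ and $p'=ww^*$ for some $w\in\mathcal M$, and a projection $p$ is \emph{abelian} if $p\mathcal Mp$ is commutative. A nonzero finite algebra is of \emph{type II$_1$} if it has no nonzero abelian projection. We use two textbook facts.
\begin{itemize}
\item \emph{Type decomposition.} Every finite von Neumann algebra is of the form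
\begin{equation}\label{eq:type}
\mathcal M\cong\mathcal M_{\mathrm{II}}\oplus\bigoplus_{d\ge1}M_d(A_d)
\end{equation}
with $\mathcal M_{\mathrm{II}}$ of type II$_1$ or $0$ and each $A_d$ abelian or $0$, and the summands are determined by $\mathcal M$. The algebra is of type I if $\mathcal M_{\mathrm{II}}=0$, and it has bounded degree exactly when, in addition, only finitely many $A_d$ are nonzero.
\item \emph{Divisibility.} In a von Neumann algebra with no type I central summand, such as $\mathcal M_{\mathrm{II}}$, every projection is, for each $k\ge1$, a sum of $k$ mutually orthogonal equivalent projections \cite[\S6.5]{KR}.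
\end{itemize}

\begin{lemma}\label{lem:embed}
Let $\mathcal M$ be a finite von Neumann algebra without bounded degree, and let $k_1,k_2,\dots$ be positive integers. There are mutually orthogonal nonzero projections $q_m\in\mathcal M$ and injective unital $*$-homomorphisms $\pi_m:M_{k_m}(\mathbb C)\to q_m\mathcal Mq_m$, $m\ge1$.
\end{lemma}

\begin{proof}
In \eqref{eq:type}, either $\mathcal M_{\mathrm{II}}\ne0$ or infinitely many $A_d$ are nonzero.

Suppose $\mathcal M_{\mathrm{II}}\ne0$, with unit $r_0$. By divisibility with $k=2$, write inductively $r_{m-1}=q_m+r_m$ with $q_m,r_m$ orthogonal and equivalent. A projection equivalent to $0$ is $0$, so all $r_m$ and $q_m$ are nonzero, and the $q_m$ are mutually orthogonal. Fix $m$, put $k=k_m$, and write $q_m=p_1+\dots+p_k$ with orthogonal equivalent projections $p_a$. Choose $w_a\in\mathcal M$ with $w_a^*w_a=p_1$ and $w_aw_a^*=p_a$. Then $w_a=p_aw_ap_1$, so $w_b^*w_c=0$ for $b\ne c$, and the elements $e_{ab}=w_aw_b^*\in q_m\mathcal Mq_m$ satisfy $e_{ab}e_{cd}=\delta_{bc}e_{ad}$, $e_{ab}^*=e_{ba}$ and $\sum_ae_{aa}=q_m$. Hence $E_{ab}\mapsto e_{ab}$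 extends to a unital $*$-homomorphism $\pi_m$, which is injective because $M_k(\mathbb C)$ is simple and $q_m\ne0$.

Otherwise choose $d_1<d_2<\cdots$ with $A_{d_m}\ne0$ and $d_m\ge k_m$. Let $\pi_m$ place a $k_m\times k_m$ scalar matrix in the upper left corner of $M_{d_m}(\mathbb C)\subset M_{d_m}(A_{d_m})$, and let $q_m=\pi_m(1)$. The $q_m$ lie in different summands, so they are orthogonal.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}(b)]
Let $\mathcal M\subset B(H)$ and $\kappa^2=\frac{n-1}{n-1-\varepsilon}>1$. Take $q_m$ and $\pi_m$ from Lemma~\ref{lem:embed} with $k_m=(m+1)^n$, identifying $M_{k_m}(\mathbb C)$ with $B(\ell^2(G_m))$.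

\emph{The maps $\pi_m$ preserve lower bounds.} Let $a=\sum_j\alpha_jp_j$ be the spectral decomposition of a self-adjoint matrix. Then $\pi_m(a)=\sum_j\alpha_j\pi_m(p_j)$, where the $\pi_m(p_j)$ are orthogonal projections with sum $q_m$, all nonzero by injectivity. So $a$ and the operator $\pi_m(a)$ on $q_mH$ have the same eigenvalues. Applied to $a=b^*b$ and to $a=\sum_ib_i^*b_i$, this gives $\|\pi_m(b)\|=\|b\|$ and $\gamma(\pi_m(b_1),\dots,\pi_m(b_n))=\gamma(b_1,\dots,b_n)$, the left side being computed on $q_mH$.

\emph{The tuple.} Let $q=\sum_mq_m$ and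
\[
T_i=\sum_m\pi_m\big(T_i^{(m)}\big)+(1-q).
\]
The $m$-th term is a contraction supported on $q_mH$, so $\|\sum_{m=s}^{s'}\pi_m(T_i^{(m)})x\|^2\le\sum_{m=s}^{s'}\|q_mx\|^2$. The series therefore converges strongly and $T_i\in\mathcal M$. With respect to $H=(1-q)H\oplus\bigoplus_mq_mH$, the operator $T_i$ is block diagonal with blocks $1$ and $\pi_m(T_i^{(m)})$. We use the identity, rather than $0$, on $(1-q)H$ so that this block does not spoil the left lower bound. The blocks are commuting contractions, hence so are the $T_i$.

\emph{The left spectrum.} On $(1-q)H$ the operator $\sum_iT_i^*T_i$ equals $n$, and on $q_mH$ it is at least $(n-1)\kappa^{-2}=n-1-\varepsilon$ by \eqref{eq:bounds}. So $\sum_iT_i^*T_i\ge(n-1-\varepsilon)1$, that is, $\gamma(T)\ge\sqrt{n-1-\varepsilon}$, and \eqref{eq:ball} gives the statement on $\sigma^\ell_{\mathcal M}(T)$.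

\emph{The right spectrum.} If $|\lambda_i|>1$ for some $i$, then $T_i-\lambda_i$ is invertible in $\mathcal M$ by the Neumann series, and $Y_i=(T_i-\lambda_i)^{-1}$, $Y_j=0$ for $j\ne i$, shows that $\lambda\notin\sigma^r_{\mathcal M}(T)$. Thus $\sigma^r_{\mathcal M}(T)\subset\overline{\mathbb D}^{\,n}$. Let $\lambda\in\mathbb D^n$. Since $\pi_m$ is unital, the block of $(T_i-\lambda_i)^*$ on $q_mH$ is $\pi_m((T_i^{(m)}-\lambda_i)^*)$. By Lemma~\ref{lem:gamma}(c), the first step and Lemma~\ref{lem:approx},
\[
\gamma\big((T-\lambda)^*\big)\le\inf_m\gamma\big((T^{(m)}-\lambda)^*\big)=0,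
\]
so $\lambda\in\sigma^r_{\mathcal M}(T)$ by \eqref{eq:zero}. The right spectrum is closed, contains $\mathbb D^n$ and is contained in $\overline{\mathbb D}^{\,n}$, so it equals $\overline{\mathbb D}^{\,n}$.
\end{proof}

The constant $n-1$ has the same origin in both parts of Theorem~\ref{thm:C}. At the initial vertex of a light edge one direction is lost and $n-1$ remain, and part (a) shows that in a finite algebra this loss cannot be avoided. The further factor $\kappa^{-2}<1$ is the price of the climb of $\varphi$: for $\kappa=1$ the function $\varphi$ is constant and the $T_i^{(m)}$ are unitary.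

\begin{proof}[Proof of Theorem~\ref{thm:B}]
(i)$\Rightarrow$(ii) is a specialization, and (iii)$\Rightarrow$(i) is Proposition~\ref{prop:bounded}. For (ii)$\Rightarrow$(iii), suppose that (iii) fails. If $\mathcal M$ is finite, Theorem~\ref{thm:C}(b) with $\varepsilon=\frac12<n-1$ gives a commuting $n$-tuple $T$ with $0\in\sigma^r_{\mathcal M}(T)\setminus\sigma^\ell_{\mathcal M}(T)$; this is the only place where $n\ge2$ is needed. If $\mathcal M$ is not finite, Proposition~\ref{prop:single}(b) gives such a tuple. In both cases (ii) fails.
\end{proof}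

\begin{thebibliography}{9}

\bibitem{CDSZ}
Ian Charlesworth, Ken Dykema, Fedor Sukochev, Dmitriy Zanin,
\emph{Simultaneous upper triangular forms for commuting operators in a finite von Neumann algebra},
arXiv:1703.05695 (2017).

\bibitem{KR}
Kadison and Ringrose,
\emph{Fundamentals of the Theory of Operator Algebras} II.

\end{thebibliography}
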